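# Countable levels of back-and-forth equivalence and group von Neumann algebras

## 1. Two locally finite groups compared by hand

All groups here are countable and discrete. For a group $G$ let $u_g$ $(g\in G)$ be the unitaries on $\ell^2(G)$ given by $u_g\delta_h=\delta_{gh}$. The group von Neumann algebra $L(G)$ is the weak-operator closure of the linear span of the $u_g$, and it carries the faithful normal trace $\tau(x)=\langle x\delta_1,\delta_1\rangle$, so that $\tau(u_g)=1$ if $g=1$ and $\tau(u_g)=0$ otherwise.

Let $S$ be the group of permutations of $\omega=\{0,1,2,\dots\}$ that move only finitely many points, and let $T=\bigoplus_{n\ge2}S_n$, where $S_n$ is the symmetric group on $n$ letters.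

*The algebras differ.* Let $g\in S$, $g(i)=j\ne i$. For $k\notin\{i,j\}$ let $c_k$ be the transposition of $j$ and $k$. Then $c_kgc_k^{-1}(i)=c_kg(i)=c_k(j)=k$, so $g$ has infinitely many conjugates. If $z$ is central in $L(S)$ and $z\delta_1=\sum_g z_g\delta_g$, then $u_czu_c^*=z$ for all $c$ says that $g\mapsto z_g$ is constant on conjugacy classes. It is square summable, so $z_g=0$ for $g\neq1$, that is, $z\delta_1=z_1\delta_1$, and $z=z_1 1$ because $\tau$ is faithful. Thus $L(S)$ has trivial center: it is a factor. In $T$ the summand $S_2=\{1,h\}$ is central, so $u_h$ is central in $L(T)$, and it is not a scalar. Hence $L(S)\not\cong L(T)$.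

*One exchange of tuples does not see the difference.* Let Spoiler choose a finite tuple in one of the groups. Duplicator answers with a tuple in the other group satisfying the same equations. She can always do so. A finite tuple of $S$ lies in the permutations of $\{0,\dots,n-1\}$ for some $n\ge2$, a copy of $S_n\le T$. A finite tuple of $T$ lies in $S_2\oplus\dots\oplus S_n$, which acts faithfully on a disjoint union of sets of sizes $2,\dots,n$ and hence embeds into $S$.

*Two exchanges do.* Spoiler plays the central element $h\in T$. Duplicator must answer with some $g\neq1$ in $S$. As $S$ has trivial center, Spoiler plays $c\in S$ with $cg\ne gc$, and no $d\in T$ satisfies $dh\neq hd$.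

So agreement for one round does not determine $L(G)$, and this pair is told apart at the second round. There is a transfinite hierarchy of longer and longer comparisons. Does some fixed countable level of it force the von Neumann algebras to be isomorphic?

## 2. The hierarchy $\equiv_\alpha$ and what will be proved

**Definition (back-and-forth equivalence).** For structures $M,N$ in the same language and tuples $\bar a\in M$, $\bar b\in N$ of the same length, define by recursion on ordinals:

- $(M,\bar a)\equiv_0(N,\bar b)$ iff $\bar a$ and $\bar b$ satisfy the same atomic formulas.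
- For $\alpha>0$, $(M,\bar a)\equiv_\alpha(N,\bar b)$ iff for every $\beta<\alpha$: for every finite tuple $\bar c\in M$ there is $\bar d\in N$ of the same length with $(M,\bar a\bar c)\equiv_\beta(N,\bar b\bar d)$, and for every finite tuple $\bar d\in N$ there is $\bar c\in M$ of the same length with $(M,\bar a\bar c)\equiv_\beta(N,\bar b\bar d)$.

We write $M\equiv_\alpha N$ for the empty tuples. This is the relation usually written $\equiv^{\mathrm{bf}}_\alpha$. For finite $\alpha$ it means that Duplicator wins the game of length $\alpha$ in which Spoiler plays finite tuples of arbitrary size, and for $\alpha=\omega$ that she wins every such game of finite length. Section 1 shows $S\equiv_1T$ and $S\not\equiv_2T$. Groups are structures in the language of groups, linear orders in the language $\{<\}$.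

**Lemma 1.** (a) If $\beta\le\alpha$, then $\equiv_\alpha$ implies $\equiv_\beta$. (b) If $(M,\bar a)\equiv_\alpha(N,\bar b)$ with tuples of length $n$ and $\pi:\{1,\dots,k\}\to\{1,\dots,n\}$ is any map, then $(M,(a_{\pi(i)})_i)\equiv_\alpha(N,(b_{\pi(i)})_i)$. (c) $(M,\bar a)\equiv_0(N,\bar b)$ iff $a_i\mapsto b_i$ extends to an isomorphism $\langle\bar a\rangle\to\langle\bar b\rangle$ of generated substructures.

*Proof.* (a) For $0<\beta<\alpha$ the conditions for $\equiv_\beta$ are among those for $\equiv_\alpha$. For $\beta=0<\alpha$ use the condition with $\beta=0$ and the empty tuple. (b) Induct on $\alpha$. For $\alpha=0$, an atomic formula about $(a_{\pi(i)})_i$ is an atomic formula about $\bar a$. For $\alpha>0$ and $\beta<\alpha$: given $\bar c$, take $\bar d$ with $(M,\bar a\bar c)\equiv_\beta(N,\bar b\bar d)$ and apply the induction hypothesis to $\pi$ extended by the identity on the new entries; the other direction is symmetric. (c) Two terms take equal values at $\bar a$ iff they do at $\bar b$, and relations hold of term values at $\bar a$ iff they do at $\bar b$; this is exactly what makes $t(\bar a)\mapsto t(\bar b)$ well defined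 and an isomorphism. In a linear order, $\langle\bar a\rangle$ is the set of entries of $\bar a$. $\square$

By (b), when answering a tuple in a linear order we may list it increasingly and without repetitions, answer that list, and then re-index.

**Remark (finitely generated groups).** If $G=\langle\bar a\rangle$ is finitely generated and $G\equiv_2H$, then $G\cong H$. Indeed, choose $\bar b$ with $(G,\bar a)\equiv_1(H,\bar b)$. For $h\in H$ choose $g\in G$ with $(G,\bar ag)\equiv_0(H,\bar bh)$. Then $g=w(\bar a)$ for a word $w$, so $h=w(\bar b)$. Hence $H=\langle\bar b\rangle$, and Lemma 1(c) gives an isomorphism. So groups that answer the question negatively at level $2$ or above cannot be finitely generated.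

The question is taken from Isaac Goldbring and Matthew Harrison-Trainor, "Back-and-forth equivalent group von Neumann algebras", arXiv:2403.16181 (2024): is there $\alpha<\omega_1$ such that $G\equiv_\alpha H$ always implies $L(G)\cong L(H)$? The answer is no.

**Theorem 1.** For each $\alpha<\omega_1$ there are countable groups $G\equiv_\alpha H$ with $L(G)\not\cong L(H)$.

**Theorem 2.**

1. For each $\alpha<\omega_1$ there are $2^{\aleph_0}$ countable groups, pairwise $\equiv_\alpha$, whose von Neumann algebras are II$_1$ factors that are pairwise not even stably isomorphic.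
2. The least ordinal $\alpha$ such that $G\equiv_\alpha H\Rightarrow L(G)\cong L(H)$ for all countable groups is exactly $\omega_1$.
3. On the Polish space of group structures on $\omega$, no Borel equivalence relation $E$ satisfies ${\cong}\subseteq E\subseteq\{(G,H):L(G)\cong L(H)\}$. In particular $\{(G,H):L(G)\cong L(H)\}$ is not Borel.
4. If $G$ is amenable and $G\equiv_\omega H$, then $L(G)\cong L(H)$.

## 3. Coding ordinals, and why abelian groups alone do not suffice

Ordinals are a natural supply of objects that are hard to tell apart. By Lemma 3 below, $\omega^\alpha\equiv_\alpha\omega^\alpha\cdot2$. So one codes an ordinal $\lambda$ into a group $A(\lambda)$, in such a way that $A(\lambda)$ determines $\lambda$ and that a strategy for ordinals turns into one for groups. Abelian $q$-groups do this well (Section 5).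

This first attempt stops at the last step. If $A$ is an infinite countable abelian group, the Fourier transform gives $L(A)\cong L^\infty(\widehat A,\text{Haar})$. The dual $\widehat A$ is an infinite compact metrizable group, its Haar measure has no atoms, and therefore $L(A)\cong L^\infty([0,1])$. Every trace of $\lambda$ has been lost. Passing to some noncommutative but amenable group built from $\lambda$ cannot help at levels $\alpha\ge\omega$, by Theorem 2(4).

What gets past this point is to place $A$ inside a non-amenable group whose von Neumann algebra is rigid. The group will be a wreath product $\mathbb Z\wr\Gamma_A$. Its von Neumann algebra is the crossed product of a Bernoulli action of $\Gamma_A$, and a theorem of Popa recovers $\Gamma_A$ from it. From $\Gamma_A$ one recovers $A$ by looking at torsion, and from $A$ one recovers $\lambda$. All constructions are functors that commute with unions, and that is what lets $\equiv_\alpha$ pass through them.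

## 4. The ordinals $\omega^\gamma\rho$ at level $\gamma$

Take $\omega$ and $\omega\cdot2=\omega+\omega$. Any increasing list of $n$ points in one is matched by any increasing list of $n$ points in the other, so $\omega\equiv_1\omega\cdot2$. But $\omega\not\equiv_2\omega\cdot2$: Spoiler plays the point $\omega\in\omega\cdot2$, Duplicator answers some $k\in\omega$, and Spoiler plays $k+1$ points below $\omega$, which have no counterpart below $k$. The general statement needs that one can answer separately on consecutive intervals.

**Lemma 2.** If $L_i,L_i'$ are linear orders with $(L_i,\bar a_i)\equiv_\beta(L_i',\bar a_i')$ for $i=0,\dots,m$, then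
$$(L_0+\dots+L_m,\ \bar a_0\cdots\bar a_m)\equiv_\beta(L_0'+\dots+L_m',\ \bar a'_0\cdots\bar a'_m).$$

*Proof.* Induct on $\beta$. For $\beta=0$: two entries from the same summand are ordered alike by hypothesis, and the order between entries of different summands is determined by the summands. For $\beta>0$ and $\gamma<\beta$: split a played tuple, after re-indexing by Lemma 1(b), as $\bar c_0\cdots\bar c_m$ with $\bar c_i$ in the $i$-th summand. Choose $\bar d_i$ with $(L_i,\bar a_i\bar c_i)\equiv_\gamma(L'_i,\bar a'_i\bar d_i)$ and apply the induction hypothesis. A tuple played on the other side is treated in the same way. $\square$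

**Lemma 3.** For all ordinals $\gamma$ and all $\rho,\sigma\ge1$: $\omega^\gamma\rho\equiv_\gamma\omega^\gamma\sigma$.

*Proof.* Induct on $\gamma$. For $\gamma=0$ there is nothing to check, since $\{<\}$ has no atomic sentences. Let $\gamma\ge1$ and $\beta<\gamma$. By symmetry a tuple is played in $\omega^\gamma\rho$, and by Lemma 1(b) it is $c_1<\dots<c_n$. Let $\delta_0$, $\delta_i$ $(1\le i<n)$ and $\delta_n$ be the order types of $[0,c_1)$, $(c_i,c_{i+1})$ and $(c_n,\omega^\gamma\rho)$, so that
$$\omega^\gamma\rho=\delta_0+1+\delta_1+1+\dots+1+\delta_n.\tag{1}$$
If $n=0$, the only interval is $\delta_n=\omega^\gamma\rho$, and the sums $\varepsilon,\varepsilon'$ below are empty, hence $0$.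

**Step 1: identify the last interval.** The purpose is to see that $\delta_n$ is again a nonzero multiple of $\omega^\gamma$. Let $\varepsilon=\delta_0+1+\dots+\delta_{n-1}+1$. For $n\ge1$ this is $c_n+1$, and $\omega^\gamma\rho$ is a limit ordinal because $\gamma\ge1$, so $\varepsilon<\omega^\gamma\rho$. Write $\varepsilon=\omega^\gamma\xi+\eta$ with $\eta<\omega^\gamma$. Then $\xi<\rho$, and $\rho=\xi+\rho'$ for some $\rho'\ge1$. As $\eta+\omega^\gamma=\omega^\gamma$,
$$\varepsilon+\omega^\gamma\rho'=\omega^\gamma\xi+\eta+\omega^\gamma\rho'=\omega^\gamma\xi+\omega^\gamma\rho'=\omega^\gamma\rho=\varepsilon+\delta_n ,$$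
and left cancellation gives $\delta_n=\omega^\gamma\rho'$.

**Step 2: shorten the other intervals.** The purpose is to fit copies of them, equivalent at level $\beta$, below $\omega^\gamma$. For $i<n$ write $\delta_i=\omega^\beta\tau_i+\rho_i$ with $\rho_i<\omega^\beta$, and put $\delta_i'=\omega^\beta\min(\tau_i,1)+\rho_i$. Then $\delta'_i<\omega^{\beta+1}\le\omega^\gamma$. If $\tau_i=0$, then $\delta_i=\delta'_i$. If $\tau_i\ge1$, then $\omega^\beta\tau_i\equiv_\beta\omega^\beta$ by the induction hypothesis. In either case $\delta_i\equiv_\beta\delta'_i$ by Lemma 2.

**Step 3: place the answer.** The ordinal $\omega^\gamma$ is additively indecomposable and $>1$, so $\varepsilon'=\delta_0'+1+\dots+\delta_{n-1}'+1<\omega^\gamma$. Since $\sigma\geq1$, $\omega^\gamma\sigma$ begins with a summand $\omega^\gamma$, which absorbs $\varepsilon'$, so $\varepsilon'+\omega^\gamma\sigma=\omega^\gamma\sigma$. Let $c_1'<\dots<c_n'$ be the points of $\omega^\gamma\sigma$ corresponding to the $1$'s in $\varepsilon'$. The last interval then has type $\delta'_n=\omega^\gamma\sigma$. With $\gamma=\beta+(\gamma-\beta)$ we have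
$$\delta_n=\omega^\beta(\omega^{\gamma-\beta}\rho'),\qquad \delta_n'=\omega^\beta(\omega^{\gamma-\beta}\sigma),$$
so $\delta_n\equiv_\beta\delta_n'$ by the induction hypothesis. Lemma 2, with the points $c_i,c_i'$ as marked singleton summands in (1), gives $(\omega^\gamma\rho,\bar c)\equiv_\beta(\omega^\gamma\sigma,\bar c')$. $\square$

## 5. Abelian $q$-groups that remember an ordinal

Fix a prime $q\ge5$. (Only Section 6 needs $q\geq 5$.)

**Definition.** For a linear order $L$ let $D(L)$ be the set of nonempty finite strictly decreasing sequences $s=(s_1>\dots>s_n)$ in $L$; for $n\ge2$ put $s^-=(s_1,\dots,s_{n-1})$. Let $A^q(L)$ be the abelian group with generators $x_s$ $(s\in D(L))$ and relations $qx_s=x_{s^-}$ if $s$ has length $\ge2$, $qx_s=0$ if $s$ has length $1$.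

Each $x_s$ is killed by $q^n$, where $n$ is the length of $s$, so $A^q(L)$ is a $q$-group. It is countable if $L$ is.

*Examples.* $A^q(1)=\mathbb Z/q$. In $A^q(2)$ the generators are $x_0,x_1,x_{10}$ with $qx_{10}=x_1$, so $A^q(2)\cong\mathbb Z/q\oplus\mathbb Z/q^2$. In $A=A^q(\omega+1)$ we have $x_{(\omega)}=q^kx_{(\omega,k-1,\dots,0)}$ for every $k\ge1$. So $x_{(\omega)}\in\bigcap_kq^kA$, although $A$ is a $q$-group; it will be nonzero by the next lemma.

Call $C\subseteq D(L)$ *closed* if it contains all nonempty initial segments of its members. For closed $C$ let $A_C$ be given by the generators and relations indexed by $C$.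

**Lemma 4 (normal form).** Let $C\subseteq D(L)$ be closed. Every element of $A_C$ is uniquely a finite sum $\sum_{s\in C}m_sx_s$ with $0\le m_s<q$. Hence for closed $C\subseteq C'$ the map $A_C\to A_{C'}$ is injective, with image the elements whose normal form is supported in $C$.

*Proof.* First let $C$ be finite, by induction on $|C|$; $A_\emptyset=0$. If $C\ne\emptyset$, choose $s\in C$ of maximal length. Then $C'=C\setminus\{s\}$ is closed, and $A_C=(A_{C'}\oplus\mathbb Zx)/\langle qx-y\rangle$, where $x$ stands for $x_s$ and $y=x_{s^-}$ or $y=0$. An element $k(qx-y)$ lies in $A_{C'}$ only if its $x$-coordinate $kq$ is $0$, that is $k=0$. So $\langle qx-y\rangle$ meets $A_{C'}$ trivially, $A_{C'}$ embeds in $A_C$, and $A_C/A_{C'}\cong\mathbb Z/q$ is generated by $x$. Given $g\in A_C$ there is a unique $m\in\{0,\dots,q-1\}$ with $g-mx\in A_{C'}$, and $g-mx$ has a unique normal form over $C'$ by induction.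

For general $C$, every finite subset of $C$ lies in a finite closed subset of $C$ (add the initial segments). An element of $A_C$ involves finitely many generators, so it comes from some $A_F$ with $F\subseteq C$ finite closed, and has a normal form. If two normal forms are equal in $A_C$, this follows from finitely many relations, so they are equal in some $A_F$ with $F$ finite closed, hence identical. The last sentence holds because $A_C\to A_{C'}$ carries normal forms to normal forms. $\square$

*Functoriality.* An embedding $\iota:L\to L'$ maps $D(L)$ injectively into $D(L')$ and respects length and $s\mapsto s^-$. So $x_s\mapsto x_{\iota(s)}$ defines a homomorphism $A^q(L)\to A^q(L')$. It carries normal forms to normal forms and is therefore injective. Moreover $A^q(L)=\bigcup_FA^q(F)$ over finite $F\subseteq L$.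

**Lemma 5.** For ordinals $\lambda,\lambda'$: if $A^q(\lambda)\cong A^q(\lambda')$, then $\lambda=\lambda'$.

*Proof.* The aim is to read $\lambda$ off from iterated divisibility by $q$. For an abelian group $A$ let $q^0A=A$, $q^{\xi+1}A=q(q^\xi A)$, and $q^\xi A=\bigcap_{\zeta<\xi}q^\zeta A$ for limit $\xi$. Let $S_\xi$ be the set of $s\in D(\lambda)$ with last entry $\ge\xi$. It is closed, since earlier entries are larger. Let $B_\xi=\langle x_s:s\in S_\xi\rangle$; by Lemma 4 it consists of the elements with normal form supported in $S_\xi$. I claim $q^\xi A^q(\lambda)=B_\xi$.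

- $\xi=0$: $S_0=D(\lambda)$.
- Successors: $qB_\xi$ is generated by the $qx_s$ with $s\in S_\xi$. Each is $0$ or $x_{s^-}$, and the last entry of $s^-$ exceeds that of $s$, so it is $\ge\xi+1$. Hence $qB_\xi\subseteq B_{\xi+1}$. Conversely, if $t\in S_{\xi+1}$, then appending $\xi$ gives $t^\frown\xi\in S_\xi$ with $qx_{t^\frown\xi}=x_t$. Hence $qB_\xi=B_{\xi+1}$.
- Limits: $S_\xi=\bigcap_{\zeta<\xi}S_\zeta$, and by uniqueness of normal forms $\bigcap_{\zeta<\xi}B_\zeta=B_\xi$.

Now $q^\xi A^q(\lambda)=0$ iff $S_\xi=\emptyset$ iff $\xi\ge\lambda$ (if $\xi<\lambda$, the one-term sequence $(\xi)$ is in $S_\xi$). So $\lambda$ is the least $\xi$ with $q^\xi A^q(\lambda)=0$, an isomorphism invariant. $\square$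

## 6. From an abelian torsion group to a rigid II$_1$ factor

**Definition.** Let $\mathcal A$ be the class of nontrivial countable abelian torsion groups all of whose elements have order coprime to $6$. For an abelian group $A$ put
$$\Gamma_A=SL(3,\mathbb Z)\times(A*\mathbb Z),\qquad \Phi(A)=\mathbb Z\wr\Gamma_A=\mathbb Z^{(\Gamma_A)}\rtimes\Gamma_A,$$
where $\mathbb Z^{(\Gamma)}$ is the group of finitely supported functions $n:\Gamma\to\mathbb Z$ and $(\gamma\cdot n)(h)=n(\gamma^{-1}h)$.

For instance $A^q(\lambda)\in\mathcal A$ for every countable $\lambda\ge1$. The simpler product $SL(3,\mathbb Z)\times A$ would not do below, since $A$ is central in it; the free product with $\mathbb Z$ removes this center. The number $6$ appears because $SL(3,\mathbb Z)$ has its own elements of order $2$ and $3$, such as $\mathrm{diag}(-1,-1,1)$ and a cyclic permutation matrix.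

*Functoriality.* An injective homomorphism $A'\to A$ induces an injective $A'*\mathbb Z\to A*\mathbb Z$ (reduced words go to reduced words), hence an injective $j:\Gamma_{A'}\to\Gamma_A$. Sending the basis element of $\mathbb Z^{(\Gamma_{A'})}$ at $h$ to that of $\mathbb Z^{(\Gamma_A)}$ at $j(h)$ is compatible with the actions and gives an injective $\Phi(A')\to\Phi(A)$. This is functorial. An element of $\Phi(A)$ involves finitely many elements of $\Gamma_A$, each a finite word, so $\Phi(A)$ is the directed union of the $\Phi(A')$ over finitely generated $A'\le A$.

**Lemma 6.** Write $\mathbb Z=\langle t\rangle$. (a) Every element of finite order in $A*\mathbb Z$ is conjugate into $A$, if $A$ is abelian torsion. (b) If $A$ is abelian and $1\ne a\in A$, the centralizer of $a$ in $A*\mathbb Z$ is $A$.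

*Proof.* These are standard facts on free products (see Magnus–Karrass–Solitar, §4.1); here is the argument. (a) Every element is conjugate to one lying in a factor or to a cyclically reduced word of even length $\ell\geq2$. The $k$-th power of the latter is reduced of length $k\ell$, so it has infinite order. An element of finite order is thus conjugate into $A$ or $\mathbb Z$, and $\mathbb Z$ is torsion-free. (b) $A$ centralizes $a$. If $g\notin A$, write $g=g'a'$ with $a'\in A$ and $g'\ne1$ reduced with last syllable a power of $t$. With $b=a'aa'^{-1}\ne1$, the word $gag^{-1}=g'bg'^{-1}$ is reduced of length $\ge3$, so it is not $a$. $\square$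

**Lemma 7.** If $A,B\in\mathcal A$ and $\Gamma_A\cong\Gamma_B$, then $A\cong B$.

*Proof.* **Step 1: $SL(3,\mathbb Z)$ has no torsion coprime to $6$.** Suppose $g\in SL(3,\mathbb Z)$ has prime order $r\ge5$. Then $g$ is diagonalizable over $\mathbb C$ with eigenvalues $r$-th roots of unity, not all $1$. So a primitive $r$-th root of unity is a root of the characteristic polynomial, which has rational coefficients and degree $3$. It would be divisible by the cyclotomic polynomial of degree $r-1\ge4$, a contradiction. A nontrivial element of finite order coprime to $6$ has a power of prime order $\ge5$, so only $1$ has finite order coprime to $6$.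

**Step 2: recover $A$ inside $\Gamma_A$.** Let $g=(m,w)\in\Gamma_A$ be nontrivial of finite order coprime to $6$; such $g$ exist because $A\ne0$. The orders of $m$ and $w$ divide that of $g$, so $m=1$ by Step 1, and $w$ is conjugate to some $1\ne a\in A$ by Lemma 6(a). So $g$ is conjugate to $(1,a)$. The centralizer of $(1,a)$ is $SL(3,\mathbb Z)\times A$ by Lemma 6(b), and its elements of finite order coprime to $6$ form exactly $1\times A$ by Step 1. Hence $A$ is, up to isomorphism, the set of elements of finite order coprime to $6$ in the centralizer of any nontrivial element of finite order coprime to $6$. An isomorphism $\Gamma_A\to\Gamma_B$ preserves this description. $\square$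

**Definition.** A group is *ICC* if it is nontrivial and every nontrivial element has infinitely many conjugates. A subgroup $N\le\Gamma$ has the *relative property (T)* if every unitary representation of $\Gamma$ with almost invariant unit vectors has a nonzero $N$-invariant vector. A group is *w-rigid* if it has an infinite normal subgroup with the relative property (T).

If $N$ itself has property (T), then $N\le\Gamma$ has the relative property (T): restrict the representation to $N$. By Kazhdan's theorem $SL(3,\mathbb Z)$ has property (T). The group $S$ of Section 1 is ICC and $T$ is not.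

**Lemma 8.** For $A\in\mathcal A$, $\Gamma_A$ is ICC and w-rigid.

*Proof.* *w-rigidity.* The direct factor $SL(3,\mathbb Z)$ is infinite, normal, and has property (T).

*$SL(3,\mathbb Z)$ is ICC.* If $g$ has finitely many conjugates, its centralizer has finite index. So it contains $(1+E_{ij})^m=1+mE_{ij}$ for some $m\ge1$ and all $i\neq j$, where $E_{ij}$ are the matrix units. Hence $g$ commutes with all $E_{ij}$, $i\ne j$, and with $E_{ii}=E_{ij}E_{ji}$, so with all matrices. Thus $g=c\cdot1$ with $c\in\mathbb Z$, $c^3=1$, so $g=1$.

*$A*\mathbb Z$ is ICC.* Having infinitely many conjugates depends only on the conjugacy class, so let $g\neq1$ be cyclically reduced. If $g\in A$, the elements $t^ngt^{-n}$ $(n\ge1)$ are reduced as written and distinct. If $g=t^k$, take $1\ne a\in A$; then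
$$(at)^nt^k(at)^{-n}=(at)^{n-1}\,a\,t^k\,a^{-1}\,(at)^{-(n-1)}$$
is reduced of length $4n-1$, so these are distinct for $n\geq1$. Otherwise, after a cyclic permutation, $g=a_1t^{k_1}\cdots a_mt^{k_m}$ is reduced. Then $t^ngt^{-n}=t^na_1t^{k_1}\cdots a_mt^{k_m-n}$ (with the last syllable omitted if $n=k_m$) has normal form beginning with the syllable $t^n$, so these are distinct for $n\ge1$.

*Products.* If $(g,h)\neq1$, say $g\ne1$, the conjugates of $(g,h)$ project onto those of $g$, which are infinite in number. The case $h\ne1$ is the same. $\square$

For a measure-preserving action of $\Gamma$ on a probability space $X$, the crossed product $L^\infty(X)\rtimes\Gamma$ is generated by $L^\infty(X)$ and unitaries $u_\gamma$ with $u_\gamma fu_\gamma^*=f\circ\gamma^{-1}$, and has the trace with $\tau(fu_\gamma)=\int f$ if $\gamma=1$ and $0$ otherwise. The *Bernoulli action* with base $X_0$ is the action of $\Gamma$ on $X_0^\Gamma$ by $(\gamma x)_h=x_{\gamma^{-1}h}$. The one external theorem needed for Theorem 1 is the following.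

**Theorem P** (S. Popa, *Strong rigidity of II$_1$ factors arising from malleable actions of w-rigid groups II*, Invent. Math. 165 (2006), 409–451, main theorem). Let $\Gamma_1$ be a w-rigid ICC group with a free ergodic probability-measure-preserving action on $X_1$. Let $\Gamma_2$ be an ICC group with a Bernoulli action on $X_2=X_0^{\Gamma_2}$. If $L^\infty(X_1)\rtimes\Gamma_1\cong p\,(L^\infty(X_2)\rtimes\Gamma_2)\,p$ for a nonzero projection $p$, then $p=1$ and $\Gamma_1\cong\Gamma_2$ (and the actions are conjugate).

**Lemma 9.** For an infinite countable group $\Gamma$, $L(\mathbb Z\wr\Gamma)\cong L^\infty(\mathbb T^\Gamma)\rtimes\Gamma$, the crossed product of the Bernoulli action with base $(\mathbb T,\text{Haar})$. This action is free and ergodic, so the algebra is a II$_1$ factor.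

*Proof.* **Step 1: match the generators.** We use the standard fact that a trace-preserving $*$-isomorphism between weakly dense $*$-subalgebras of two algebras with faithful normal tracial states extends to an isomorphism of the algebras. For $n\in\mathbb Z^{(\Gamma)}$ let $\chi_n(x)=\prod_hx_h^{n(h)}$ on $\mathbb T^\Gamma$. Then $\int\chi_n$ is $1$ if $n=0$ and $0$ otherwise, and the $\chi_n$ span a weakly dense $*$-subalgebra of $L^\infty(\mathbb T^\Gamma)$. Moreover
$$\chi_{\gamma\cdot n}(x)=\prod_hx_h^{n(\gamma^{-1}h)}=\prod_hx_{\gamma h}^{n(h)}=\chi_n(\gamma^{-1}x).$$
So $u_nu_\gamma\mapsto\chi_nu_\gamma$ respects products and adjoints, and it preserves traces: both sides have trace $1$ if $n=0$, $\gamma=1$, and $0$ otherwise.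

**Step 2: freeness.** If $\gamma\ne1$ and $\gamma x=x$, then $x_{\gamma^{-1}}=x_1$. These are independent coordinates with diffuse distribution, so this happens with probability $0$.

**Step 3: ergodicity.** If $n\ne0$, an element of $\Gamma$ fixing $n$ permutes the finite nonempty support of $n$ by left translation, and left translation is free. So the stabilizer of $n$ is finite and the orbit of $n$ is infinite. An invariant $f=\sum c_n\chi_n\in L^2$ has coefficients constant on orbits and square summable, so $c_n=0$ for $n\ne0$ and $f$ is constant.

A free ergodic action of an infinite group on a probability space gives a II$_1$ factor. $\square$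

**Lemma 10.** If $A,B\in\mathcal A$ and $L(\Phi(A))\cong pL(\Phi(B))p$ for a nonzero projection $p$, then $p=1$ and $A\cong B$.

*Proof.* By Lemma 9 both algebras are crossed products by free ergodic Bernoulli actions of $\Gamma_A$ and $\Gamma_B$. By Lemma 8 these groups are ICC and w-rigid. Theorem P gives $p=1$ and $\Gamma_A\cong\Gamma_B$, and Lemma 7 gives $A\cong B$. $\square$

## 7. Functors that commute with unions carry $\equiv_\alpha$ along

**Lemma 11.** Let $\mathcal C$ be a class of structures closed under finitely generated substructures. Let $\Psi$ be a functor from $\mathcal C$ with embeddings to groups with injective homomorphisms, such that every finite subset of $\Psi(M)$ lies in the image of $\Psi(M_0)$ for some finitely generated $M_0\le M$. Then $M\equiv_\alpha N$ implies $\Psi(M)\equiv_\alpha\Psi(N)$.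

*Proof.* For a substructure $M_0\le M$ we view $\Psi(M_0)$ as a subgroup of $\Psi(M)$ through the injective homomorphism induced by the inclusion; functoriality makes this consistent along chains of substructures. The induction needs a statement with parameters. I show by induction on $\alpha$:

> if $(M,\bar a)\equiv_\alpha(N,\bar b)$, $f:\langle\bar a\rangle\to\langle\bar b\rangle$ is the isomorphism $a_i\mapsto b_i$, $\bar u$ is a tuple in $\Psi(\langle\bar a\rangle)$ and $\bar v=\Psi(f)(\bar u)$, then $(\Psi(M),\bar u)\equiv_\alpha(\Psi(N),\bar v)$.

The map $f$ exists by Lemma 1(a),(c). The lemma is the case of empty tuples.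

*Case $\alpha=0$.* $\Psi(f)$ is an isomorphism between subgroups of $\Psi(M)$ and $\Psi(N)$ carrying $\bar u$ to $\bar v$, so $\bar u$ and $\bar v$ satisfy the same atomic formulas.

*Case $\alpha>0$.* Let $\beta<\alpha$ and let $\bar c$ be a tuple in $\Psi(M)$. Choose a finite tuple $\bar e\in M$ with $\bar c$ in $\Psi(\langle\bar e\rangle)\subseteq\Psi(\langle\bar a\bar e\rangle)$, then $\bar e'\in N$ with $(M,\bar a\bar e)\equiv_\beta(N,\bar b\bar e')$. The associated isomorphism $f':\langle\bar a\bar e\rangle\to\langle\bar b\bar e'\rangle$ extends $f$: with the inclusions $i:\langle\bar a\rangle\to\langle\bar a\bar e\rangle$ and $j:\langle\bar b\rangle\to\langle\bar b\bar e'\rangle$ we have $f'i=jf$. Hence $\Psi(f')\Psi(i)=\Psi(j)\Psi(f)$, and $\Psi(f')(\bar u)=\bar v$ under our identifications. Put $\bar d=\Psi(f')(\bar c)$. By the induction hypothesis for $\beta$, applied to $f'$ and the tuple $\bar u\bar c$, we get $(\Psi(M),\bar u\bar c)\equiv_\beta(\Psi(N),\bar v\bar d)$. A tuple played in $\Psi(N)$ is treated in the same way with $f^{-1}$. $\square$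

The lemma applies to $A^q$ on countable linear orders (the empty order included, $A^q(\emptyset)=0$), by Section 5. It applies to $\Phi$ on $\mathcal A\cup\{0\}$, by Section 6. It applies to $\Phi\circ A^q$ on countable linear orders: a finite subset of $\Phi(A^q(L))$ lies in $\Phi(A')$ with $A'\le A^q(L)$ finitely generated, and $A'\le A^q(F)$ for some finite $F\subseteq L$.

## 8. Proof of Theorem 1

Let $\alpha<\omega_1$, $\lambda=\omega^\alpha$ and $\lambda'=\omega^\alpha\cdot2$. These are distinct countable nonzero ordinals, and $\lambda\equiv_\alpha\lambda'$ by Lemma 3. Put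
$$G=\Phi(A^5(\lambda)),\qquad H=\Phi(A^5(\lambda')).$$
Both are countable groups, and $G\equiv_\alpha H$ by Lemma 11 for $\Phi\circ A^5$. Suppose $L(G)\cong L(H)$. As $A^5(\lambda),A^5(\lambda')\in\mathcal A$, Lemma 10 with $p=1$ gives $A^5(\lambda)\cong A^5(\lambda')$, and Lemma 5 gives $\lambda=\lambda'$, a contradiction. So $L(G)\not\cong L(H)$. $\blacksquare$

## 9. Continuum many factors at one level

For a II$_1$ factor $N$ and $0<t\le1$, the amplification $N^t$ is $pNp$ with $p$ a projection of trace $t$; amplifications are also defined for $t>1$, and $M\cong N^t$ iff $N\cong M^{1/t}$. Two II$_1$ factors $M,N$ are *stably isomorphic* if $M\cong N^t$ for some $t>0$.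

To get many groups we use all primes at once; this needs back-and-forth equivalence to pass to direct sums.

**Lemma 12.** Let $(A_q)_q$, $(B_q)_q$ be families of abelian groups. Suppose $(A_q,\bar a_q)\equiv_\alpha(B_q,\bar b_q)$ for all $q$, where all tuples have the same length and $\bar a_q=\bar0$, $\bar b_q=\bar 0$ for all but finitely many $q$. Then $(\bigoplus A_q,(\bar a_q)_q)\equiv_\alpha(\bigoplus B_q,(\bar b_q)_q)$.

*Proof.* Induct on $\alpha$. For $\alpha=0$: in abelian groups an atomic formula says $\sum m_ix_i=0$, and this holds in the sum iff it holds in each component. For $\alpha>0$ and $\beta<\alpha$: given a tuple $\bar c=(\bar c_q)_q$ of the direct sum, choose $\bar d_q$ with $(A_q,\bar a_q\bar c_q)\equiv_\beta(B_q,\bar b_q\bar d_q)$. For all but finitely many $q$ we have $\bar c_q=\bar0$, and then $\bar d_q=\bar0$, because $\equiv_\beta$ implies $\equiv_0$. So $(\bar d_q)_q$ is a tuple of $\bigoplus B_q$, and the induction hypothesis applies. The other direction is symmetric. $\square$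

*Proof of Theorem 2(1).* Let $Q$ be the set of primes $\ge5$. For $X\subseteq Q$ let $\lambda^X_q=\omega^\alpha$ if $q\in X$ and $\lambda_q^X=\omega^\alpha\cdot2$ otherwise. Put $A_X=\bigoplus_{q\in Q}A^q(\lambda_q^X)\in\mathcal A$ and $G_X=\Phi(A_X)$. There are $2^{\aleph_0}$ sets $X$, and each $L(G_X)$ is a II$_1$ factor by Lemma 9.

*Equivalence.* By Lemma 3 and Lemma 11 for the functor $A^q$, $A^q(\omega^\alpha)\equiv_\alpha A^q(\omega^\alpha\cdot2)$ for every $q$. Lemma 12 with empty tuples gives $A_X\equiv_\alpha A_Y$, and Lemma 11 for $\Phi$ gives $G_X\equiv_\alpha G_Y$.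

*Separation.* Let $X\ne Y$, and let $q$ belong to exactly one of them. The $q$-primary component of $A_X$ is $A^q(\lambda^X_q)$. An isomorphism $A_X\cong A_Y$ would restrict to $q$-primary components and give $\omega^\alpha=\omega^\alpha\cdot2$ by Lemma 5. So $A_X\not\cong A_Y$. If $L(G_X)\cong L(G_Y)^t$ with $t\le1$, then $L(G_X)\cong pL(G_Y)p$ for a nonzero projection $p$, and Lemma 10 gives $A_X\cong A_Y$, a contradiction. If $t>1$, then $L(G_Y)\cong L(G_X)^{1/t}$, and the same argument applies with the roles exchanged. $\blacksquare$

## 10. The threshold $\omega_1$

*Proof of Theorem 2(2).* By Theorem 1 no $\alpha<\omega_1$ has the property. It remains to show that $\omega_1$ does. Let $G,H$ be countable with $G\equiv_{\omega_1}H$.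

**Step 1: stabilize the hierarchy at a countable level.** There are only countably many pairs $(\bar a,\bar b)$ of finite tuples of equal length. For each pair that fails $(G,\bar a)\equiv_\xi(H,\bar b)$ for some $\xi<\omega_1$, take the least such $\xi$, and let $\alpha<\omega_1$ be at least all these. If $(G,\bar a)\equiv_\alpha(H,\bar b)$, the pair is not a failing one (by Lemma 1(a)), so $(G,\bar a)\equiv_{\alpha+1}(H,\bar b)$.

**Step 2: build an isomorphism.** Let $\mathcal F=\{(\bar a,\bar b):(G,\bar a)\equiv_\alpha(H,\bar b)\}$. It contains the pair of empty tuples. If $(\bar a,\bar b)\in\mathcal F$ and $c\in G$, then by Step 1 there is $d\in H$ with $(\bar ac,\bar bd)\in\mathcal F$, and likewise with the roles exchanged. Enumerate $G$ and $H$ and extend alternately, putting the next element of $G$ and the next element of $H$ into the tuples. The resulting map is defined on all of $G$, is onto $H$, and preserves atomic formulas both ways, so it is an isomorphism. Hence $L(G)\cong L(H)$. $\blacksquare$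

## 11. No Borel equivalence relation in between

A group structure on $\omega$ is coded by the graph $R\subseteq\omega^3$ of its multiplication. Functionality and associativity of $R$, together with totality and solvability of $xz=y$ and $zx=y$ for all $x,y$, characterize groups: a nonempty semigroup in which these equations are solvable is a group. These are conditions of the form $\forall\exists$, so the codes form a $G_\delta$ subset of $2^{\omega^3}$, hence a Polish space.

*The formulas used.* In $L_{\omega_1\omega}$ let $\Sigma_0=\Pi_0$ be the finitary quantifier-free formulas. For $\alpha>0$ the $\Sigma_\alpha$ formulas are countable disjunctions of formulas $\exists\bar y\,\psi$ with $\psi\in\Pi_\beta$, $\beta<\alpha$, and the $\Pi_\alpha$ formulas are their negations, that is, countable conjunctions of $\forall\bar y\,\psi$ with $\psi\in\Sigma_\beta$, $\beta<\alpha$. For example, "$\bigvee_{n\geq1}x^n=1$" is a $\Sigma_1$ formula saying that $x$ has finite order.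

**Lemma 13.** If $(M,\bar a)\equiv_\alpha(N,\bar b)$, then $\bar a$ and $\bar b$ satisfy the same $\Sigma_\alpha$ and $\Pi_\alpha$ formulas.

*Proof.* Induct on $\alpha$; $\alpha=0$ is clear. Let $\alpha>0$ and let $\bar a$ satisfy $\bigvee_i\exists\bar y_i\,\psi_i$ with $\psi_i\in\Pi_{\beta_i}$. Choose $i$ and $\bar c$ with $\psi_i(\bar a,\bar c)$ true in $M$, and $\bar d$ with $(M,\bar a\bar c)\equiv_{\beta_i}(N,\bar b\bar d)$. By induction $\psi_i(\bar b,\bar d)$ is true in $N$. The converse is symmetric, and $\Pi_\alpha$ follows by negation. $\square$

*Proof of Theorem 2(3).* Let $E\supseteq{\cong}$ be a Borel equivalence relation on the space of group structures on $\omega$. The aim is to show that $E$ contains some $\equiv_\delta$ with $\delta$ countable.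

**Step 1: each class is defined by a sentence of bounded complexity.** Say $E$ is $\mathbf\Pi^0_\delta$ with $2\le\delta<\omega_1$. For each $G$, the class $[G]_E$ is a section of $E$, so it is $\mathbf\Pi^0_\delta$ in the space of codes, and also in $2^{\omega^3}$ since that space is $G_\delta$ and $\delta\ge2$. It is isomorphism-invariant because $E\supseteq{\cong}$. By Vaught (*Invariant sets in topology and logic*, Fund. Math. 82 (1974)), $[G]_E$ is the set of models on $\omega$ of a $\Pi_\delta$ sentence in the language $\{R\}$.

**Step 2: ${\equiv_\delta}\subseteq E$.** Equivalence $\equiv_\delta$ in the language of groups implies $\equiv_\delta$ in the language $\{R\}$, since $R(x,y,z)$ is the atomic formula $xy=z$ and the recursion is the same. So if $G\equiv_\delta H$, Lemma 13 shows that $H$ satisfies the sentence defining $[G]_E$, and $H\in[G]_E$.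

**Step 3: contradiction with the upper bound.** By Theorem 1 there are $G\equiv_\delta H$ with $L(G)\not\cong L(H)$. These groups are countably infinite, so they have copies on $\omega$. By Step 2, $(G,H)\in E$, so $E\not\subseteq\{(G,H):L(G)\cong L(H)\}$.

The relation $\{(G,H):L(G)\cong L(H)\}$ is itself an equivalence relation containing $\cong$, so it is not Borel. $\blacksquare$

## 12. Amenable groups: level $\omega$ is enough

A countable group $G$ is amenable iff for every finite tuple $\bar a$ in $G$ and every $n\ge1$ there is a finite nonempty $F\subseteq G$ with $|a_jF\triangle F|\le\frac1n|F|$ for all $j$ (a Følner set). The group $S$ of Section 1 is amenable: a finite tuple generates a finite subgroup $F$, and $a_jF=F$.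

For a von Neumann algebra $M$ with faithful normal tracial state $\tau$ put $\|x\|_2=\tau(x^*x)^{1/2}$. For an ultrafilter $\mathcal U$ on a set $I$, the ultrapower $M^{\mathcal U}$ is the algebra of bounded families $(x_i)_{i\in I}$ in $M$ modulo those with $\lim_{\mathcal U}\|x_i\|_2=0$, with trace $\lim_{\mathcal U}\tau(x_i)$; it is again a von Neumann algebra with faithful normal tracial state. For instance $\mathbb C^{\mathcal U}=\mathbb C$. The same notation is used for summands of $M$, with the restricted trace.

*Continuous logic for tracial algebras.* Atomic formulas are the real and imaginary parts of $\operatorname{tr}p(x_1,\dots,x_k)$ with $p$ a $*$-polynomial. Connectives are continuous functions $\mathbb R^m\to\mathbb R$. Quantifiers are $\sup$ and $\inf$ over $\|z\|\le r$, and every variable ranges over an operator-norm ball. On these balls every formula is uniformly continuous in $\|\cdot\|_2$. For example, $\sup_{\|x\|\le1}\sup_{\|y\|\le1}\|xy-yx\|_2$ has value $0$ iff the algebra is abelian. Two algebras are *elementarily equivalent* if all sentences have the same value in both.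

Let $G$ be amenable and $G\equiv_\omega H$. The proof of Theorem 2(4) has three parts: $H$ is amenable, $L(G)$ and $L(H)$ are elementarily equivalent, and for algebras of this kind elementary equivalence implies isomorphism.

**Lemma 14.** $H$ is amenable.

*Proof.* Given $\bar b\in H$ and $n$, choose $\bar a\in G$ with $(G,\bar a)\equiv_1(H,\bar b)$. Choose a Følner set $F$ for $\bar a$ and $n$, list it as a tuple $\bar h$ of distinct elements, and choose $\bar h'\in H$ with $(G,\bar a\bar h)\equiv_0(H,\bar b\bar h')$. The entries of $\bar h'$ are distinct. The number $|a_jF\cap F|$ is determined by which equations $a_jh_i=h_k$ hold, and the same equations hold for $b_j,h_i',h_k'$. So the set of entries of $\bar h'$ is a Følner set for $\bar b$ and $n$. $\square$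

**Lemma 15.** $L(G)$ and $L(H)$ with their canonical traces are elementarily equivalent.

*Proof.* If $(G,\bar a)\equiv_n(H,\bar b)$, then $a_i\mapsto b_i$ induces a $*$-isomorphism $\mathbb C[\langle\bar a\rangle]\to\mathbb C[\langle\bar b\rangle]$ of group algebras which preserves traces. It also preserves operator norms, since for a faithful normal tracial state
$$\|x\|=\lim_{k\to\infty}\tau\big((x^*x)^k\big)^{1/2k}.\tag{2}$$
I claim, by induction on $n$: if $(G,\bar a)\equiv_n(H,\bar b)$, $\varphi$ has quantifier depth $\le n$, and $\bar x\in\mathbb C[\langle\bar a\rangle]$ corresponds to $\bar y\in\mathbb C[\langle\bar b\rangle]$, then $\varphi^{L(G)}(\bar x)=\varphi^{L(H)}(\bar y)$. The lemma is the case of empty tuples, as $G\equiv_nH$ for every finite $n$.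

Within one $n$ we induct on the construction of $\varphi$. Atomic formulas have equal values because traces are preserved, and connectives are trivial. Let $n\ge1$ and $\varphi=\sup_{\|z\|\le r}\psi(\bar x,z)$ with $\psi$ of depth $\le n-1$. By Kaplansky's density theorem, $\{z\in\mathbb C[G]:\|z\|\le r\}$ is strongly dense, hence $\|\cdot\|_2$-dense, in the ball of radius $r$ of $L(G)$. By uniform continuity, the supremum may be taken over $z\in\mathbb C[G]$ with $\|z\|\le r$, and likewise for $H$. Let $\bar c$ list the support of such a $z$, pick $\bar d$ with $(G,\bar a\bar c)\equiv_{n-1}(H,\bar b\bar d)$, and let $z'\in\mathbb C[H]$ correspond to $z$ under $\mathbb C[\langle\bar a\bar c\rangle]\cong\mathbb C[\langle\bar b\bar d\rangle]$. By (2), $\|z'\|=\|z\|\le r$. This isomorphism extends the one for $\bar a,\bar b$, so $\bar x$ corresponds to $\bar y$, and by induction $\psi^{L(G)}(\bar x,z)=\psi^{L(H)}(\bar y,z')$. So the supremum for $G$ is at most that for $H$; the converse is symmetric, and $\inf$ is treated alike. $\square$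

**Lemma 16.** Let $P$ be a von Neumann algebra with faithful normal tracial state. Then the center of $P^{\mathcal U}$ is $Z(P)^{\mathcal U}$, where $Z(P)$ is the center of $P$.

*Proof.* Clearly $Z(P)^{\mathcal U}$ is central. Let $E$ be the center-valued expectation of $P$. By Dixmier's theorem $E(x)$ lies in the norm-closed convex hull of $\{vxv^*:v\in U(P)\}$, where $U(P)$ is the unitary group. Hence
$$\|x-E(x)\|_2\le\sup_{v\in U(P)}\|x-vxv^*\|_2.\tag{3}$$
Let $(x_i)$ represent a central element. By (3) choose $v_i\in U(P)$ with $\|x_i-v_ix_iv_i^*\|_2\ge\frac12\|x_i-E(x_i)\|_2$. The element represented by $(v_i)$ is unitary and commutes with that of $(x_i)$, so $\lim_{\mathcal U}\|x_i-v_ix_iv_i^*\|_2=0$. Hence $\lim_{\mathcal U}\|x_i-E(x_i)\|_2=0$, and the element is represented by $(E(x_i))$. $\square$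

**Lemma 17.** Let $Z$ be an abelian von Neumann algebra with separable predual and a faithful normal trace $\tau$ of finite mass. Then $(Z^{\mathcal U},\tau)$ determines $(Z,\tau)$ up to trace-preserving isomorphism.

*Proof.* Write $Z=\bigoplus_k\mathbb Ce_k\oplus Z_d$ with $e_k$ the atoms and $Z_d$ diffuse. The aim is to show that $Z^{\mathcal U}$ has the same atoms, with the same masses, and the same diffuse mass.

*The $e_k$ stay minimal:* $e_kZ^{\mathcal U}=(\mathbb Ce_k)^{\mathcal U}=\mathbb Ce_k$.

*Nothing new appears:* the $e_k$ and $1_{Z_d}$ are orthogonal projections in $Z^{\mathcal U}$ whose traces add up to $\tau(1)$, so they sum to $1$.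

*$Z_d^{\mathcal U}$ is diffuse.* Let $p\ne0$ be a projection in $Z_d^{\mathcal U}$. Lift it to bounded self-adjoint $x_i\in Z_d$; applying $t\mapsto\max(0,\min(1,t))$, which fixes $p$, we may take $0\le x_i\le1$. Then $\lim_{\mathcal U}\|x_i-x_i^2\|_2=0$. Let $p_i=1_{[1/2,1]}(x_i)$. For $t\in[0,1]$ we have $|t-1_{[1/2,1]}(t)|\le2t(1-t)$: if $t<\frac12$ the left side is $t\le2t(1-t)$, and if $t\ge\frac12$ it is $1-t\le2t(1-t)$. So $\lim_{\mathcal U}\|x_i-p_i\|_2=0$, and $p$ is represented by the projections $p_i\in Z_d$. As $Z_d$ is diffuse, there are projections $p_i'\le p_i$ with $\tau(p'_i)=\frac12\tau(p_i)$. They represent a projection $p'\le p$ with $\tau(p')=\frac12\tau(p)$, so $p$ is not minimal.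

So the atoms of $Z^{\mathcal U}$ are exactly the $e_k$. The multiset of masses $\tau(e_k)$ and the diffuse mass $\tau(1_{Z_d})$ can be read off from $(Z^{\mathcal U},\tau)$, and they classify abelian von Neumann algebras with separable predual and a faithful normal trace of given mass. $\square$

**Lemma 18.** Two elementarily equivalent injective finite tracial von Neumann algebras $(M,\tau)$, $(N,\sigma)$ with separable preduals are isomorphic.

*Proof.* **Step 1: decompose.** By the type decomposition and Connes' theorem,
$$M\cong\bigoplus_{n\ge1}M_n(Z_n)\oplus(Z_\infty\bar\otimes R),\tag{4}$$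
with $R$ the hyperfinite II$_1$ factor and $Z_n$ abelian with separable predual (possibly $0$), and similarly for $N$. Let $e_n$ be the central projections of the summands, $n\in\{1,2,\dots,\infty\}$. We identify $Z_n$ with the center of $e_nM$, with the restricted trace.

**Step 2: pass to isomorphic ultrapowers.** By the Keisler–Shelah theorem for continuous logic (Ben Yaacov–Berenstein–Henson–Usvyatsov, *Model theory for metric structures*, Theorem 5.7) there is an ultrafilter $\mathcal U$ with a trace-preserving isomorphism $M^{\mathcal U}\cong N^{\mathcal U}$.

**Step 3: find the type decomposition of $M^{\mathcal U}$.** The purpose is to see that the isomorphism respects (4). The $e_n$ are orthogonal central projections of $M^{\mathcal U}$ with traces adding up to $1$, so they sum to $1$, and $e_nM^{\mathcal U}=(e_nM)^{\mathcal U}$. For finite $n$, working with matrix entries, $M_n(Z_n)^{\mathcal U}=M_n(Z_n^{\mathcal U})$, which is of type I$_n$ (or $0$). If $Z_\infty\ne0$, the algebra $(Z_\infty\bar\otimes R)^{\mathcal U}$ contains unital copies of all matrix algebras $M_k(\mathbb C)$. Were some central summand of it of the form $M_n(Y)$ with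 $Y\ne0$ abelian, then composing a unital homomorphism $M_{n+1}(\mathbb C)\to M_n(Y)$ with a character of $Y$ would give a unital homomorphism $M_{n+1}(\mathbb C)\to M_n(\mathbb C)$, which is impossible because $n+1$ does not divide $n$. So this finite algebra has no type I part and is of type II$_1$. Hence $e_n$ is the type I$_n$ central projection of $M^{\mathcal U}$ for finite $n$, and $e_\infty$ is the type II$_1$ one.

**Step 4: compare centers.** The isomorphism of Step 2 carries the type I$_n$ and type II$_1$ parts of $M^{\mathcal U}$ to those of $N^{\mathcal U}$, and centers to centers. By Lemma 16 (for a nonzero summand, with its trace rescaled) the center of $(e_nM)^{\mathcal U}$ is $Z_n^{\mathcal U}$. So for each $n\in\{1,2,\dots,\infty\}$ the trace-preserving isomorphism class of $Z_n^{\mathcal U}$ is the same for $M$ and $N$. By Lemma 17 the algebras $Z_n$ of $M$ and $N$ are isomorphic for every $n$, and (4) gives $M\cong N$. $\square$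

*Proof of Theorem 2(4).* By Lemma 14 both $G$ and $H$ are amenable, so $L(G)$ and $L(H)$ are injective. They are finite, with faithful normal traces, and have separable preduals since the groups are countable. By Lemma 15 they are elementarily equivalent, and by Lemma 18 they are isomorphic. $\blacksquare$
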